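# Diffusion of chips: two consecutive starting values can sink without bound

## 1. Three vertices in a row, and a star

Take a path with three vertices carrying $0,1,0$ chips. Once per time unit, along every edge whose ends carry different numbers, the richer end hands one chip to the poorer end, and all edges act simultaneously. The middle vertex is richer than both ends, so it gives two chips although it has only one:
$$(0,1,0)\ \to\ (1,-1,1)\ \to\ (0,1,0)\ \to\ \cdots$$
At time $1$ the middle is in debt. At the next step both neighbors pay it one chip, and the process repeats with period $2$.

The same happens on a star $K_{1,d}$ with $d\ge 2$. Put $g+1$ chips on the center and $g$ on each leaf. At time $1$ the center has $g+1-d$ and each leaf has $g+1$. At time $2$ the center has $g+1$ again and each leaf has $g$. So the center alternates between $g+1$ and $g-(d-1)$. A graph of maximum degree $d$ whose labels start in $\{g,g+1\}$ can therefore lose at least $d-1$ below its starting minimum. In this example, however, the debt is repaid at once.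

Here is the rule in general. Let $G$ be a finite simple graph on $[n]=\{1,\dots,n\}$, and let $\Gamma(v)$ be the set of neighbors of $v$. Each vertex $v$ has an initial integer label $w_v(0)$, and all labels are updated simultaneously by
$$w_v(t+1)=w_v(t)+|\{u\in\Gamma(v): w_u(t)>w_v(t)\}|-|\{u\in\Gamma(v): w_u(t)<w_v(t)\}|. \tag{1}$$
This is the **diffusion game** on $G$. With $\operatorname{sgn}(z)\in\{-1,0,1\}$ the sign of an integer $z$, (1) reads $w_v(t+1)=w_v(t)+\sum_{u\in\Gamma(v)}\operatorname{sgn}(w_u(t)-w_v(t))$. The rule also makes sense on infinite graphs that are locally finite, meaning that every vertex has finite degree.

How large must the initial labels be so that no label ever becomes negative? Two facts are known; I take them from the statement of the problem, whose source is Andrew Carlotti and Rebekah Herrman, "Uniform Bounds for Non-negativity of the Diffusion Game", arXiv:1805.05932 (2018). We use neither in the proofs.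

* If $n\ge2$ and all initial labels are at least $n-2$, then all labels stay non-negative, and $n-2$ is best possible. (The star on $n=d+1\ge 3$ vertices shows the sharpness: with $g=n-3$ its center falls to $g-(n-2)=-1$.)
* If one wants a bound $g(d)$ that depends only on the maximum degree $d$, then for some values of $d$ no finite bound exists. In the constructions that show this, the initial labels range over arbitrarily large intervals.

The second fact suggests restricting the range of the initial labels. For integers $a$ and $k\ge 0$ write $[a,a+k]=\{a,a+1,\dots,a+k\}$.

**Question.** Is there $g(d,k)<\infty$ such that for every finite graph of maximum degree $d$, however many vertices it has, initial labels in $[g(d,k),g(d,k)+k]$ force all labels to remain non-negative? Does such a value exist for every $d\ge1$ and $k\ge0$?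

Call an integer $g$ *admissible* for $(d,k)$ if initial labels in $[g,g+k]$ guarantee non-negativity forever on every finite graph of maximum degree $d$. For example, the path $0,1,0$ shows that $0$ is not admissible for $(2,1)$. A negative $g$ is never admissible, since the constant labelling $g$ is allowed. From now on $g(d,k)$ denotes the least admissible integer, if there is one.

By a remark attributed to Long and Narayanan, the question can equivalently be posed for infinite graphs of bounded degree. We shall use an infinite tree, and we prove directly the transfer to finite graphs that we need.

## 2. The statements: no bound from degree four on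

The answer is no. It fails for every $d\ge4$ as soon as two different starting values are allowed.

**Theorem 1.** Let $d\ge4$, $k\ge1$. For every integer $g\ge0$ there is a finite connected graph of maximum degree exactly $d$, with initial labels in $\{g,g+1\}\subseteq[g,g+k]$, on which some label becomes negative. Hence no finite $g(d,k)$ exists.

The word "hence" is justified because an admissible integer would have to be non-negative, and the theorem rules out each $g\ge 0$.

**Theorem 2.** $g(d,0)=0$ for all $d\ge1$; $g(1,k)=0$ for all $k\ge0$; $g(2,k)=1$ for all $k\ge1$. In fact, on any graph of maximum degree at most $2$, if all initial labels are $\ge m$, then all labels are $\ge m-1$ forever, with no restriction on their range.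

**Theorem 3** (strengthenings of Theorem 1)**.**
(a) There are initial labels in $\{0,1\}$ on the infinite $4$-regular tree for which every label tends to $-\infty$, and the labelling satisfies $w(t+3)=w(t)-2$ for all $t\ge2$.
(b) For every $N=3m+2$ ($m\ge0$) and every integer $g$, there is a tree of maximum degree $4$ with $n=2\cdot3^N-1$ vertices and initial labels in $\{g,g+1\}$ on which the label $g-\frac{2N+2}{3}$ occurs. So for $d=4$, $k=1$, a bound depending on $n$ must be at least $\frac23\log_3\frac{n+1}{2}+\frac23$ for these $n$.

For $d=3$ and $k\ge1$ these notes do not settle whether a finite $g(3,k)$ exists. There is a partial result.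

**Proposition 4** (partial result, $d=3$)**.** Let $G$ have maximum degree $\le3$ and initial labels $\ge m$. If at no time two adjacent vertices carry equal labels, then all labels stay $\ge m-3$. The hypothesis holds, for example, if all degrees are odd and adjacent initial labels have different parity.

## 3. Turning labels upside down, and finite speed

Two elementary facts are used throughout. They hold on locally finite graphs, finite or infinite.

**Symmetry.** *If $x(t)$ follows the rule (1), so does $c-x(t)$ for every integer $c$.* Put $y_v=c-x_v$. Then $\operatorname{sgn}(y_u-y_v)=-\operatorname{sgn}(x_u-x_v)$, so the increment of $y_v$ prescribed by the rule is minus the increment of $x_v$. This is exactly the increment of $c-x_v$. So a question about how far labels can sink is the same as a question about how far they can climb. (Applied twice, with $c=0$ and then $c$, this shows that adding a constant to all labels also respects the rule.)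

**Locality.** *Let $T$ be a locally finite graph, $o$ a vertex, $N\ge1$, and let $B_N(o)$ be the set of vertices at distance at most $N$ from $o$. Let $G$ be a graph that contains the subgraph of $T$ induced on $B_N(o)$, such that each vertex at $T$-distance $\le N-1$ from $o$ has the same neighbors in $G$ as in $T$. If the initial labels agree on $B_N(o)$, then for $0\le t\le N$ the labels at time $t$ in $G$ and in $T$ agree at all vertices at $T$-distance $\le N-t$ from $o$.*

The proof is by induction on $t$. For $t=0$ the claim is the hypothesis. Suppose it holds at time $t<N$, and let $v$ be at $T$-distance $\le N-(t+1)$ from $o$. This distance is at most $N-1$, so $v$ has the same neighbors in both graphs. They lie at $T$-distance $\le N-t$. So at time $t$ the labels of $v$ and of all its neighbors agree in the two graphs, and the rule gives $v$ the same label at time $t+1$.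

In particular, at time $N$ the label of $o$ is the same in $G$ as in $T$: what happens outside $B_N(o)$ has not reached $o$ yet.

## 4. Constant labels, edges, paths and cycles

We now prove Theorem 2, starting with the simplest cases.

**Step 1: $k=0$.** A constant labelling never changes, because no edge has different labels at its ends. So $0$ is admissible for $(d,0)$. Negative integers are not, hence $g(d,0)=0$.

**Step 2: $d=1$.** The components are single edges and isolated vertices, and isolated vertices never change. On an edge with equal labels nothing happens. On an edge with integer labels $a>b$, the new labels are $a-1\ge b$ and $b+1>b$. So the minimum label never decreases, and $g(1,k)=0$.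

**Step 3: the bound for maximum degree $2$.** We want: initial labels $\ge m$ imply labels $\ge m-1$ forever. Passing to $-w$ and putting $M=-m$, symmetry reduces this to the following claim: *if the maximum degree is at most $2$ and all initial labels are $\le M$, then all labels are $\le M+1$ forever.*

The bound alone does not carry an induction: we must know why a vertex at $M+1$ does not climb further and why it does not lift its neighbors. So we strengthen it and prove, for every $t$:

* (I1) all labels at time $t$ are $\le M+1$;
* (I2) each vertex with label $M+1$ at time $t$ has degree $2$, and both its neighbors have labels $\le M-1$.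

At $t=0$ no label equals $M+1$, so both hold. Assume both at time $t$. Note first that *a vertex with label $M$ has no neighbor with label $M+1$*: by (I2) the neighbors of a vertex labelled $M+1$ have labels at most $M-1$. Now go through the possible values of $x_v(t)$.

* If $x_v(t)=M+1$, then $v$ has two neighbors, both lower, so $x_v(t+1)=M-1$.
* If $x_v(t)=M$, then no neighbor is higher, so $x_v(t+1)\le M$.
* If $x_v(t)=M-1$, then $v$ gains at most $2$, so $x_v(t+1)\le M+1$. Equality holds if and only if $v$ has degree $2$ and both neighbors have labels in $\{M,M+1\}$.
* If $x_v(t)\le M-2$, then $x_v(t+1)\le M$.

This proves (I1) at time $t+1$. For (I2), let $x_v(t+1)=M+1$. By the list, this comes only from the third case with equality. So $v$ has degree $2$, $x_v(t)=M-1$, and each neighbor $u$ has $x_u(t)\in\{M,M+1\}$. If $x_u(t)=M+1$, then $x_u(t+1)=M-1$ by the first case. If $x_u(t)=M$, then $u$ gives a chip to $v$ and receives none, since it has no higher neighbor; so $x_u(t+1)\le M-1$. Both neighbors of $v$ are thus at most $M-1$ at time $t+1$, which is (I2).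

Taking $m=1$, initial labels $\ge1$ stay $\ge0$, so $g(2,k)\le1$.

**Step 4: sharpness for $d=2$.** For $k\ge1$ the path with labels $0,1,0$ from Section 1 reaches $-1$. So $0$ is not admissible, and $g(2,k)=1$ for all $k\ge1$. This proves Theorem 2. $\blacksquare$

## 5. The bounce-back argument, and its failure at degree four

In the examples so far, a vertex that dips below the initial minimum $m$ recovers at the next step. A sensible plan for larger $d$ is to prove that this always happens. Then a vertex below $m$ was at least $m$ one step earlier, so it is at least $m-d$, and a bound depending only on $d$ follows. We carry this out for $d=3$ when there are no ties.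

**Proof of Proposition 4.** Fix $G$ with maximum degree $\le3$, initial labels $\ge m$, and no ties across an edge at any time.

**Step 1: nobody stays below $m$ for two consecutive times.** The claim is that there are no $v,t$ with $w_v(t)<m$ and $w_v(t+1)<m$. Suppose there are, and take such a pair with $t$ minimal. Since $w_v(0)\ge m$, we have $t\ge1$. By minimality $w_v(t-1)\ge m$, since otherwise $(v,t-1)$ would be an earlier pair. For $u\in\Gamma(v)$ write $s_u(t)=\operatorname{sgn}(w_u(t)-w_v(t))$. Applying the rule twice,
$$0>w_v(t+1)-w_v(t-1)=\sum_{u\in\Gamma(v)}\bigl(s_u(t-1)+s_u(t)\bigr). \tag{2}$$
Since there are no ties, each $s$ is $\pm1$, so each summand in (2) is $-2$, $0$ or $2$. As the sum is negative, some neighbor $u$ has $s_u(t-1)=s_u(t)=-1$: it is below $v$ at both times. From time $t$ we get $w_u(t)<w_v(t)\le m-1$, that is,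
$$w_u(t)\le m-2. \tag{3}$$
In particular $w_u(t)<m$, so minimality gives $w_u(t-1)\ge m$; otherwise $(u,t-1)$ would be an earlier pair. Now look at the move of $u$ from time $t-1$ to time $t$. It receives a chip from $v$, which is above it, and it loses at most one chip to each of its at most two other neighbors. So
$$w_u(t)\ge m+1-2=m-1, \tag{4}$$
which contradicts (3).

**Step 2: the bound.** If $w_v(t)<m$, then $t\ge1$, and $w_v(t-1)\ge m$ by Step 1. In one step a label drops by at most $3$, so $w_v(t)\ge m-3$.

**Step 3: the parity example.** Suppose all degrees are odd and adjacent labels have different parity at some time. Then there are no ties at that time, so every label changes by a sum of an odd number of terms $\pm1$, which is odd. All parities flip, and adjacent labels again have different parity. By induction there is never a tie. $\blacksquare$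

Where does this break for $d=4$? A vertex $u$ of degree $4$ may lose a chip to three neighbors other than $v$, so (4) becomes $w_u(t)\ge m+1-3=m-2$. This no longer contradicts (3): both are satisfied by $w_u(t)=m-2$. So a counterexample for $d=4$ has no room to spare at this spot: at the first failure without ties, a neighbor $u$ must start from exactly $m$, receive one chip and give away three. Section 7 exhibits exactly this.

## 6. A tree with one parent and three children, and a three-number system

On a finite graph the sum of all labels never changes, since every chip that is given is received. So the labels cannot all drift together. On an infinite tree conservation does not forbid this, because each vertex has a whole tree of vertices beyond it. We look for a labelling of the infinite $4$-regular tree in which *every* label drifts in the same direction; locality will then pass the drift to a finite ball. By symmetry we may let labels climb, and flip the picture at the end.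

**Step 1: levels on the tree.** We want to give the tree a direction. Let $T$ be the $4$-regular tree, fix a ray $(v_0,v_1,v_2,\dots)$ (an infinite path without repeated vertices), and put
$$\lambda(v)=\lim_{j\to\infty}\bigl(\operatorname{dist}(v,v_j)-j\bigr).$$
The limit exists: if $v_i$ is the vertex of the ray closest to $v$, then $\operatorname{dist}(v,v_j)=\operatorname{dist}(v,v_i)+j-i$ for $j\ge i$, so $\lambda(v)=\operatorname{dist}(v,v_i)-i$, an integer. For example, $\lambda(v_0)=0$ and $\lambda(v_1)=-1$; the three neighbors of $v_0$ other than $v_1$ have level $1$; and $v_1$ has neighbors $v_2$ of level $-2$, $v_0$ of level $0$, and two further ones of level $0$.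

For any $v$, the paths from $v$ to $v_j$ start with the same edge for all large $j$. Call the other end of that edge the *parent* $p$ of $v$. For large $j$ it satisfies $\operatorname{dist}(p,v_j)=\operatorname{dist}(v,v_j)-1$, so $\lambda(p)=\lambda(v)-1$. If $u$ is any of the other three neighbors, the path from $u$ to $v_j$ passes through $v$ for large $j$. Hence $\lambda(u)=\lambda(v)+1$ and the parent of $u$ is $v$. So each vertex has exactly one parent, one level down, and exactly three *children*, one level up.

**Step 2: types.** Say that $v$ has type $A$, $B$ or $C$ according to $\lambda(v)\equiv0,1,2\pmod3$. Then:

* an $A$-vertex has a $C$-parent and three $B$-children;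
* a $B$-vertex has an $A$-parent and three $C$-children;
* a $C$-vertex has a $B$-parent and three $A$-children.

Suppose that at some time the labels depend only on the type, with values $(a,b,c)$. Then this remains so, and the whole infinite game becomes a system of three numbers:
$$\begin{aligned}
a'&=a+\operatorname{sgn}(c-a)+3\operatorname{sgn}(b-a),\\
b'&=b+\operatorname{sgn}(a-b)+3\operatorname{sgn}(c-b),\\
c'&=c+\operatorname{sgn}(b-c)+3\operatorname{sgn}(a-c).
\end{aligned}\tag{5}$$
In each line the first sign comes from the parent and the second from the three children.

**Step 3: why three types allow a drift.** Adding the lines of (5), each pair of types contributes one sign three times and the opposite sign once, so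
$$(a'+b'+c')-(a+b+c)=2\bigl(\operatorname{sgn}(b-a)+\operatorname{sgn}(c-b)+\operatorname{sgn}(a-c)\bigr). \tag{6}$$
If $a,b,c$ are distinct, the three signs cannot all be equal, since $a<b<c<a$ and $a>b>c>a$ are impossible. So the sum changes by $+2$ or $-2$. It changes by $+2$ exactly when two of the three signs are positive, that is, when $a<b<c$, $b<c<a$ or $c<a<b$. If exactly two of the numbers are equal, one sign is $0$ and the other two cancel, so the sum does not change; if all three are equal, nothing moves. With only two types, by the parity of the level, there would be no drift: each vertex has all four neighbors of the other type, so $a'=a+4\operatorname{sgn}(b-a)$, $b'=b+4\operatorname{sgn}(a-b)$, and $a+b$ is constant.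

So we want a triple whose cyclic order is right at every step.

**Step 4: a triple that climbs.** Start (5) at $(a,b,c)=(1,3,-2)$.

From $(1,3,-2)$: $A$ has its parent ($-2$) lower and its children ($3$) higher, so $1-1+3=3$. $B$ has parent $1$ and children $-2$, all lower, so $3-4=-1$. $C$ has parent $3$ and children $1$, all higher, so $-2+4=2$.

From $(3,-1,2)$: $A$ has parent $2$ and children $-1$, all lower, so $3-4=-1$. $B$ has parent $3$ and children $2$, all higher, so $-1+4=3$. $C$ has its parent ($-1$) lower and its children ($3$) higher, so $2-1+3=4$.

From $(-1,3,4)$: $A$ has parent $4$ and children $3$, all higher, so $-1+4=3$. $B$ has its parent ($-1$) lower and its children ($4$) higher, so $3-1+3=5$. $C$ has parent $3$ and children $-1$, all lower, so $4-4=0$.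

Altogether
$$(1,3,-2)\to(3,-1,2)\to(-1,3,4)\to(3,5,0)=(1,3,-2)+(2,2,2). \tag{7}$$
The rule commutes with adding a constant, so the pattern repeats forever and every label gains $2$ every three steps. In accordance with (6), the sums are $2,4,6,8$.

**Step 5: why labels by type do not suffice at the start.** The triple $(1,3,-2)$ uses values spread over $[-2,3]$, but we must start with only two consecutive values. The obvious try is a start in $\{0,1\}$ that depends only on the type, for instance $(1,0,0)$. Iterating (5):
$$(1,0,0)\to(-3,1,3)\to(1,3,-1)\to(3,-1,3)\to(0,3,2)\to(4,-1,0)\to(0,3,2).$$
The labels end in a cycle of length $2$ and do not drift. No other type-dependent start in $\{0,1\}$ does better. Indeed, the constant ones never move. The starts $(0,1,0)$ and $(0,0,1)$ are cyclic shifts of $(1,0,0)$, and (5) is unchanged by the cyclic shift of the three types. The starts with two ones are obtained from those with one by $x\mapsto1-x$.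

The failure is narrow. At time $2$ we arrive at $(1,3,-1)$, while we need $(1,3,-2)$. The $C$-label is too high by one, and one step later this produces the tie $a=c=3$, which stops the climb. Following it back: at time $1$ a $C$-vertex had label $3$, because all three of its $A$-children had started with $1$ and paid it. If only two of the three children pay, $C$ has $2$ at time $1$ and falls to $-2$ at time $2$, provided that all its neighbors are still lower than it at time $1$. The price is that $A$- and $B$-vertices now come in two kinds. We must check that the two kinds reach the same label at time $2$.

## 7. Starting with two ones out of three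

**Step 1: the initial labels.** All $B$- and $C$-vertices get $x(0)=0$. Among the three $A$-children of each $C$-vertex, choose two and give them $1$; call them $A_1$-vertices. The third gets $0$; call it an $A_0$-vertex. Every $A$-vertex has exactly one parent, and that parent is a $C$-vertex, so each $A$-vertex receives exactly one label. For $i=0,1$, let $B_i$ denote a $B$-vertex whose parent is an $A_i$-vertex. So all children of an $A_i$-vertex are $B_i$-vertices. All labels lie in $\{0,1\}$.

**Step 2: time $1$.** We compute kind by kind.

* $A_1$: its label is $1$ and all four neighbors are $0$, so it becomes $1-4=-3$.
* $A_0$: its label is $0$ and all neighbors are $0$, so it stays $0$.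
* $B_1$: its label is $0$, the parent is $1$, the children are $0$, so it becomes $0+1=1$.
* $B_0$: its label is $0$ and all neighbors are $0$, so it stays $0$.
* $C$: its label is $0$, the parent is $0$, two children are $1$ and one is $0$, so it becomes $0+2=2$.

Thus $x(1)$ is $A_1=-3$, $A_0=0$, $B_1=1$, $B_0=0$, $C=2$.

**Step 3: time $2$, where the two kinds merge.**

* $A_1$ (label $-3$): the parent $C$ is $2$ and the children $B_1$ are $1$, all higher, so it becomes $-3+4=1$.
* $A_0$ (label $0$): the parent $C$ is $2$, higher; the children $B_0$ are $0$, ties; so it becomes $0+1=1$.
* $B_1$ (label $1$): the parent $A_1$ is $-3$, lower; the three children $C$ are $2$, higher; so it becomes $1-1+3=3$.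
* $B_0$ (label $0$): the parent $A_0$ is $0$, a tie; the three children $C$ are $2$, higher; so it becomes $0+3=3$.
* $C$ (label $2$): the parent has label $0$ or $1$ and the children have labels $-3$ or $0$, all lower; so it becomes $2-4=-2$.

So at time $2$ the labels depend only on the type and are $(A,B,C)=(1,3,-2)$, the triple at the start of (7).

**Step 4: the climb.** From time $2$ on, (5) and (7) apply and give
$$x(t+3)=x(t)+2\quad(t\ge2),\qquad x_o(3m+2)=3+2m\ \text{ for every $B$-vertex $o$ and every } m\ge0. \tag{8}$$

It is instructive to see this from the viewpoint of Section 5. Put $w=1-x$, which starts in $\{0,1\}$, and take $m=0$ in the sense of that section. At times $2,3,4$ the triples of $w$ are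
$$(0,-2,3),\qquad(-2,2,-1),\qquad(2,-2,-3).$$
A $C$-vertex $v$ is negative at the two consecutive times $3$ and $4$. This is the first time that any vertex is: at time $0$ nothing is negative, at time $1$ only the $C$-vertices are (with $-1$), at time $2$ only the $B$-vertices (with $-2$), and at time $3$ the $A$- and $C$-vertices. Take an $A$-child $u$ of $v$. It is below $v$ at times $2$ and $3$. From time $2$ to time $3$ it starts at exactly $0$, receives one chip from $v$, gives three to its $B$-children, and ends at exactly $-2$. This is the equality case that the bounce-back argument could not exclude. From time $2$ on there are no ties in (7). So, if we start the clock at time $2$, we see that the absence of ties, which suffices for $d=3$ in Proposition 4, does not rescue any bound for $d=4$ on this tree.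

## 8. Cutting out a ball

**Proof of Theorem 1.** Let $g\ge0$.

**Step 1: degree four.** We pass from the infinite tree to a finite one. Choose $m\ge0$ with $2m>g-2$, put $N=3m+2$, and let $o$ be a $B$-vertex of $T$. Let $G_4$ be the finite tree induced on $B_N(o)$. It is connected. Since $N\ge1$, the vertex $o$ has degree $4$ in it, so its maximum degree is exactly $4$. Each vertex at distance $\le N-1$ from $o$ has all its $T$-neighbors inside the ball, so locality applies. Give $G_4$ the labels
$$w_v(0)=g+1-x_v(0)\in\{g,g+1\}.$$
By symmetry, $g+1-x(t)$ follows the rule on $T$. By locality, at time $N$ the label of $o$ in $G_4$ equals the one in $T$. With (8),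
$$w_o(3m+2)=g+1-(3+2m)=g-2-2m<0. \tag{9}$$
This settles $d=4$.

**Step 2: degree $d\ge5$.** We raise the maximum degree without disturbing $o$ before time $N$. Take a star $K_{1,d}$ disjoint from $G_4$, with all labels $g$, and add one edge from one of its leaves to a vertex $z$ of $G_4$ at distance $N$ from $o$. In $G_4$ the vertex $z$ has degree $1$, so it now has degree $2$, and so does the chosen leaf. The center of the star has degree $d$, and all other degrees are at most $4$. So the new graph is finite, connected and of maximum degree exactly $d$, with labels in $\{g,g+1\}$. The neighborhoods of all vertices at distance $\le N-1$ from $o$ are unchanged. Locality therefore applies again and gives $w_o(N)=g-2-2m<0$, as in (9). $\blacksquare$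

**Proof of Theorem 3.** (a) Take $w=1-x$ on $T$. Its initial labels lie in $\{0,1\}$, by symmetry it follows the rule, and (8) becomes $w(t+3)=w(t)-2$ for all $t\ge2$. So every label tends to $-\infty$.

(b) Let $N=3m+2$ with $m\ge0$, and let $g$ be any integer. In $T$ there are $4\cdot3^{i-1}$ vertices at distance $i\ge1$ from $o$, so
$$|B_N(o)|=1+4\,(1+3+\dots+3^{N-1})=1+4\cdot\frac{3^N-1}{2}=2\cdot3^N-1 .$$
The equality $w_o(N)=g-2-2m$ in Step 1 above did not use the sign of $g$ or the choice of $m$; these mattered only for the final inequality. So for labels $g+1-x(0)$ on this ball, the label
$$g-2-2m=g-\frac{2(3m+2)+2}{3}=g-\frac{2N+2}{3}$$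
occurs at time $N$. If starting labels in $\{g,g+1\}$ are to guarantee non-negativity on all graphs of maximum degree $4$ with $n=2\cdot3^N-1$ vertices, then $g\ge\frac{2N+2}{3}$. Since $3^N=\frac{n+1}{2}$, we have $N=\log_3\frac{n+1}{2}$, and the condition reads
$$g\ \ge\ \frac23\log_3\frac{n+1}{2}+\frac23 .\qquad\blacksquare$$

The smallest case can be checked directly. For $m=0$ the ball has $17$ vertices and $N=2$. Take $g=0$ and suppose that the parent of $o$ is an $A_1$-vertex. At time $0$, $o$ and its three children have label $1$, its parent has label $0$, and each child of $o$ has two children labelled $0$ and one labelled $1$. At time $1$, $o$ has given one chip to its parent and has label $0$; each child of $o$ has given two chips and has label $-1$; the parent, which had $0$ and four neighbors labelled $1$, has label $4$. At time $2$, $o$ has received one chip from its parent and given three to its children, so its label is $0+1-3=-2=g-\frac{2N+2}{3}$.
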